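# The determinant of the character table of a saturated fusion system

## 1. The determinant formula

Throughout, $p$ is a prime, $S$ is a finite $p$-group and $\mathcal F$ is a fusion system on $S$. Let $\mathcal F^z\subseteq S$ be a set of representatives of the $\mathcal F$-conjugacy classes of elements of $S$, each chosen fully $\mathcal F$-centralized, and let $n=|\mathcal F^z|$. Let $L$ be the ring of virtual $\mathcal F$-stable ordinary characters of $S$, let $B$ be any $\mathbb Z$-basis of $L$ (it has $n$ elements), and put
$$X=(\chi(s))_{\chi\in B,\ s\in\mathcal F^z}\in M_n(\mathbb C),\qquad G=(\langle\chi,\psi\rangle)_{\chi,\psi\in B}\in M_n(\mathbb Z),\qquad c(s)=\frac{|s^{\mathcal F}|}{|S:C_S(s)|}\quad(s\in\mathcal F^z),$$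
where $s^{\mathcal F}$ is the $\mathcal F$-class of $s$. For a nonzero integer $m$, write $m_p$ for its $p$-part.

**Theorem 1.** If $\mathcal F$ is saturated, then
$$\det\big(X\overline X^{T}\big)_p=\prod_{s\in\mathcal F^z}|C_S(s)| .$$
Moreover $\det G$ and all the integers $c(s)$ are prime to $p$.

**Theorem 2.** Let $\mathcal F$ be any fusion system on $S$, saturated or not.

(a) $\det(X\overline X^T)$ is a power of $p$ dividing $|S|^{2n}$, and
$$\det\big(X\overline X^T\big)=\frac{\det G}{\prod_{s\in\mathcal F^z} c(s)}\prod_{s\in\mathcal F^z}|C_S(s)| .$$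

(b) If $\mathcal F$ is saturated, then exactly $\det(X\overline X^T)=\prod_{s\in\mathcal F^z}|C_S(s)|$ and $\det G=\prod_s c(s)$, and
$$\overline X^{T}G^{-1}X=\mathrm{diag}\big(|C_S(s)|/c(s)\big)_{s\in\mathcal F^z},\qquad G\in GL_n(\mathbb Z_{(p)}),\qquad p\nmid c(s).$$

(c) Saturation cannot be dropped. For every $p$ there are non-saturated fusion systems on $C_p^3$ with $\det(X\overline X^T)=p^{(p-1)^2}\prod|C_S(s)|$, and others with $\det(X\overline X^T)=p^{-(p-1)^2}\prod|C_S(s)|$. The converse of Theorem 1 is also false: there is a non-saturated $\mathcal F$ on $C_2^2$ for which $\det(X\overline X^T)=\prod|C_S(s)|$.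

The displayed equation of Theorem 1 is a conjecture of Semeraro, posed in Thomas Lawrence and Jason Semeraro, "On character tables for fusion systems", arXiv:2510.09277 (2025). So the conjecture is true, and by Theorem 2(b) one does not even need to take $p$-parts.

In plain words: a finite group has a square character table, and column orthogonality computes the absolute value of its determinant as a product of centralizer orders. A fusion system also has a square table, but its rows need not be orthonormal. The theorem says that for saturated $\mathcal F$ the determinant is still given by centralizer orders, and these are centralizers in $S$ only.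

## 2. Fusion systems, stable characters and the matrix $X$

**Fusion systems.** A fusion system $\mathcal F$ on $S$ is a category whose objects are the subgroups of $S$ and whose morphisms $P\to Q$ are injective group homomorphisms, such that all maps $P\to Q$ given by conjugation by elements of $S$ are included, and such that every morphism is an isomorphism of $\mathcal F$ followed by an inclusion. In particular morphisms may be composed, restricted, and inverted on their images.

Elements $s,t\in S$ are $\mathcal F$-conjugate, written $s\sim t$, if $t=\varphi(s)$ for some $\varphi\in\mathrm{Hom}_{\mathcal F}(\langle s\rangle,S)$. This is an equivalence relation. The class $s^{\mathcal F}$ is a union of ordinary $S$-classes. The element $s$ is **fully $\mathcal F$-centralized** if $|C_S(s)|\ge|C_S(t)|$ for all $t\sim s$. Every class contains such an element, so $\mathcal F^z$ exists and $n$ is the number of $\mathcal F$-classes.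

**Saturation.** A subgroup $P\le S$ is fully centralized (fully normalized) if $|C_S(P)|\ge |C_S(Q)|$ (respectively $|N_S(P)|\ge|N_S(Q)|$) for every $Q$ isomorphic to $P$ in $\mathcal F$. The system $\mathcal F$ is saturated if the following hold.

1. If $P$ is fully normalized, then $P$ is fully centralized and $\mathrm{Aut}_S(P)$ is a Sylow $p$-subgroup of $\mathrm{Aut}_{\mathcal F}(P)$.
2. If $\varphi\in \mathrm{Hom}_{\mathcal F}(P,S)$ and $\varphi(P)$ is fully centralized, then $\varphi$ extends to a morphism in $\mathcal F$ defined on $\{g\in N_S(P):\varphi c_g\varphi^{-1}\in\mathrm{Aut}_S(\varphi(P))\}$, where $c_g$ is conjugation by $g$.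

The standard example: if $H$ is a finite group with Sylow $p$-subgroup $S$, then $\mathcal F_S(H)$, whose morphisms are all the conjugations by elements of $H$ between subgroups of $S$, is saturated. We shall use saturation only through one cited theorem (Section 5).

**Stable characters.** Let $R=\mathbb Z\,\mathrm{Irr}(S)$. A class function on $S$ is $\mathcal F$-stable if it is constant on $\mathcal F$-classes; equivalently, $f|_P=f\circ\varphi$ for all $P\le S$ and $\varphi\in\mathrm{Hom}_{\mathcal F}(P,S)$. Then $L\subseteq R$ is the subring of $\mathcal F$-stable elements. It is also the set of differences of genuine $\mathcal F$-stable characters: the regular character vanishes off $1$, hence is $\mathcal F$-stable, and adding a large multiple of it to $f\in L$ produces a character. So "virtual $\mathcal F$-stable character" is unambiguous. As a subgroup of the free abelian group $R$, the group $L$ is free of finite rank.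

We use $\langle f,g\rangle=\frac1{|S|}\sum_{s\in S}f(s)\overline{g(s)}$, for which $\mathrm{Irr}(S)$ is orthonormal. A change of basis $B$ multiplies $X$ on the left by a matrix of determinant $\pm1$, so $\det(X\overline X^T)=|\det X|^2$ does not depend on $B$.

**The numbers $c(s)$ are positive integers.** If $s\in\mathcal F^z$ and $t\sim s$, then $|S:C_S(s)|\le|S:C_S(t)|$, and both are powers of $p$, so the first divides the second, which is $|t^S|$. Since $s^{\mathcal F}$ is a disjoint union of such classes $t^S$, the index $|S:C_S(s)|$ divides $|s^{\mathcal F}|$.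

**Running example.** Let $p=2$, $H=S_4$, $S=D_8$ and $\mathcal F=\mathcal F_S(H)$. The $S$-classes are $\{1\}$, $\{z\}$ with $z$ the central double transposition, $\{d,d'\}$ the other two double transpositions, two transpositions (representative $\tau$), and two $4$-cycles (representative $r$). In $S_4$ all double transpositions are conjugate, so the $\mathcal F$-classes are
$$\{1\},\quad\{z,d,d'\},\quad \tau^S,\quad r^S.$$
Here $|C_S(z)|=8$ but $|C_S(d)|=4$, so we must represent the second class by $z$. We get $c(1)=1$, $c(z)=3/1=3$, $c(\tau)=c(r)=2/2=1$. Using $d$ instead of $z$ would give $3/2$, not an integer.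

## 3. A Gram determinant, and what holds for every fusion system

Here $\mathcal F$ is arbitrary. We prove Theorem 2(a) and the fact $|B|=n$.

**Step 3.1: many stable functions are integral combinations of $B$.** The purpose is to bound the denominators of $X^{-1}$. Let $\zeta$ be a primitive $|S|$-th root of unity and $Z=\mathbb Z[\zeta]$; it has $\mathbb Z$-basis $1,\zeta,\dots,\zeta^{d-1}$ for $d=[\mathbb Q(\zeta):\mathbb Q]$, and it contains all values of characters of $S$. Let $ZR$, $ZL$ be the $Z$-spans of $R$, $L$.

*Claim: every $\mathcal F$-stable $f\in ZR$ lies in $ZL$.* Write $f=\sum_i\zeta^if_i$ with $f_i\in R$. Let $P\le S$ and $\varphi\in\mathrm{Hom}_{\mathcal F}(P,S)$. Then $f_i|_P-f_i\circ\varphi$ is a virtual character of $P$, say $\sum_\theta a_{i\theta}\theta$ over $\theta\in\mathrm{Irr}(P)$ with $a_{i\theta}\in\mathbb Z$. Stability of $f$ says $\sum_\theta\big(\sum_i\zeta^ia_{i\theta}\big)\theta=0$. Since $\mathrm{Irr}(P)$ is linearly independent over $\mathbb C$, $\sum_i\zeta^ia_{i\theta}=0$ for each $\theta$, so all $a_{i\theta}=0$. Hence every $f_i$ is $\mathcal F$-stable,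 that is, $f_i\in L$.

Column orthogonality in $S$ gives $|C_S(t)|\,1_{t^S}=\sum_{\chi\in\mathrm{Irr}(S)}\overline{\chi(t)}\,\chi\in ZR$. Multiplying by $|S:C_S(t)|$ and summing over the $S$-classes in $s^{\mathcal F}$ gives $|S|\,1_{s^{\mathcal F}}\in ZR$. This function is $\mathcal F$-stable, so
$$|S|\,1_{s^{\mathcal F}}\in ZL\qquad(s\in\mathcal F^z).\tag{1}$$

**Step 3.2: $|B|=n$.** The purpose is to see that $X$ is square. The coordinates of $B$ in $\mathrm{Irr}(S)$ are integer vectors independent over $\mathbb Z$, hence over $\mathbb Q$, hence over $\mathbb C$. The $\mathbb C$-span of $B$ lies in the $n$-dimensional space of functions constant on $\mathcal F$-classes, and by (1) it contains the basis $1_{s^{\mathcal F}}$ of that space. So $|B|=n$ and $\mathbb CL$ is the space of all $\mathcal F$-stable functions.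

**Step 3.3: the Gram formula.** The purpose is to replace the unknown determinant by two integers. For $\chi,\psi\in L$, grouping the inner product by $\mathcal F$-classes gives
$$\langle\chi,\psi\rangle=\sum_{s\in\mathcal F^z}\frac{|s^{\mathcal F}|}{|S|}\chi(s)\overline{\psi(s)},\qquad\text{i.e.}\qquad G=XD\overline X^T,\quad D=\mathrm{diag}\big(|s^{\mathcal F}|/|S|\big).\tag{2}$$
Since $|S|/|s^{\mathcal F}|=|C_S(s)|/c(s)$, taking determinants yields
$$\det(X\overline X^T)=\det G\prod_{s\in\mathcal F^z}\frac{|S|}{|s^{\mathcal F}|}=\frac{\det G}{\prod_sc(s)}\prod_{s\in\mathcal F^z}|C_S(s)|.\tag{3}$$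
The matrix $G$ has integer entries because $L\subseteq R$, and $\det G>0$ because $B$ is linearly independent and the form is positive definite.

**Step 3.4: $\det(X\overline X^T)$ is a power of $p$.** By (1), write $|S|\,1_{s^{\mathcal F}}=\sum_{\chi\in B}Y_{s,\chi}\chi$ with $Y_{s,\chi}\in Z$. Evaluating at $t\in\mathcal F^z$ gives $YX=|S|I_n$. Hence
$$\det(Y\overline Y^T)\cdot\det(X\overline X^T)=|S|^{2n},$$
where both factors on the left lie in $Z$, so they are algebraic integers. By (3), $\det(X\overline X^T)$ is a positive rational number, hence so is the other factor. Rational algebraic integers are integers, so $\det(X\overline X^T)$ is a positive integer dividing $|S|^{2n}$, which is a power of $p$. Together with (3) this proves **Theorem 2(a)**.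

**Three tables by hand.**

*Trivial fusion.* If $\mathcal F=\mathcal F_S(S)$, then $B=\mathrm{Irr}(S)$ is a basis, $G=I$, all $c(s)=1$, and (3) is the classical determinant formula.

*$C_3$ in $S_3$.* Let $S=\langle a\rangle\cong C_3$ and $\mathcal F=\mathcal F_S(S_3)$. The classes are $\{1\}$ and $\{a,a^{-1}\}$, so $c(1)=1$ and $c(a)=2$. With $\omega$ a nontrivial linear character, $B=\{1,\omega+\overline\omega\}$ and
$$X=\begin{pmatrix}1&1\\2&-1\end{pmatrix},\qquad (\det X)^2=9=3\cdot3,\qquad G=\mathrm{diag}(1,2).$$
The rows are orthogonal but not orthonormal; $\det G=2$ and $c(1)c(a)=2$ cancel, and $3\nmid2$.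

*$D_8$ in $S_4$.* The irreducible characters of $D_8$, on $(1,z,r,d,\tau)$, are $1=(1,1,1,1,1)$, $\alpha=(1,1,1,-1,-1)$, $\beta=(1,1,-1,1,-1)$, $\gamma=(1,1,-1,-1,1)$, $\delta=(2,-2,0,0,0)$. The combination $a_1 1+a_2\alpha+a_3\beta+a_4\gamma+a_5\delta$ is stable iff its values at $z$ and $d$ agree:
$$a_1+a_2+a_3+a_4-2a_5=a_1-a_2+a_3-a_4\iff a_5=a_2+a_4 .$$
So $B=\{1,\beta,\alpha+\delta,\gamma+\delta\}$ is a basis of $L$, and with columns $1,z,\tau,r$,
$$X=\begin{pmatrix}1&1&1&1\\1&1&-1&-1\\3&-1&-1&1\\3&-1&1&-1\end{pmatrix},\qquad G=\begin{pmatrix}1&0&0&0\\0&1&0&0\\0&0&2&1\\0&0&1&2\end{pmatrix}.$$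
To find $\det X$, replace rows $1,2$ by their sum and difference and rows $3,4$ likewise. This multiplies the determinant by $(-2)(-2)=4$ and gives the rows $(2,2,0,0)$, $(0,0,2,2)$, $(6,-2,0,0)$, $(0,0,-2,2)$, with determinant $-\det\begin{pmatrix}2&2\\6&-2\end{pmatrix}\det\begin{pmatrix}2&2\\-2&2\end{pmatrix}=-(-16)(8)=128$. So $\det X=32$, and $32^2=1024=8\cdot8\cdot4\cdot4$, as predicted. Here $\det G=3=\prod c(s)$, an odd number.

**What remains.** By (3), and since $|C_S(s)|$ is a power of $p$, Theorem 1 follows once we show for saturated $\mathcal F$ that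
$$p\nmid c(s)\ \text{ for all }s\in\mathcal F^z,\qquad\text{and}\qquad p\nmid\det G .\tag{4}$$

## 4. Induction and restriction when a finite group realizes $\mathcal F$

Suppose first that $\mathcal F=\mathcal F_S(H)$ with $S$ a Sylow $p$-subgroup of $H$. The sensible way to produce stable characters is to induce from $S$ to $H$ and restrict back. For a class function $f$ on $S$,
$$(\mathrm{Res}\,\mathrm{Ind}f)(s)=\frac1{|S|}\sum_{h\in H,\ h^{-1}sh\in S}f(h^{-1}sh)=\frac{|C_H(s)|}{|S|}\sum_{t\in s^{\mathcal F}}f(t),$$
because each $t\in s^{\mathcal F}$ equals $h^{-1}sh$ for exactly $|C_H(s)|$ elements $h$. Let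
$$(Pf)(s)=\frac1{|s^{\mathcal F}|}\sum_{t\in s^{\mathcal F}}f(t),$$
the average of $f$ over $\mathcal F$-classes. Then $\mathrm{Res}\,\mathrm{Ind}f=\pi\cdot Pf$ with $\pi(s)=|C_H(s)||s^{\mathcal F}|/|S|$. Moreover $\pi=\mathrm{Res}\,\mathrm{Ind}\,1$ is the permutation character of $S$ on $H/S$, and $\langle s\rangle$ is a $p$-group, so $\pi(s)\equiv|H:S|\not\equiv0\pmod p$.

This is very good news. The operator $P$ is the orthogonal projection onto stable functions, so *orthogonal projection is an operator preserving integrality, divided by a function with values prime to $p$*. Sections 7 and 8 show that this, together with the divisibility $|C_S(s)|\,\big|\,|C_H(s)|$, gives (4).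

The argument stops because a saturated fusion system is not given to us with a group $H$. What the argument used about $H$ is only its structure as a set with a left and a right $S$-action: the number $|\{h\in H:sh=ht\}|$ equals $|C_H(s)|$ when $s\sim t$ and $0$ otherwise, so it depends only on the $\mathcal F$-classes of $s$ *and* of $t$. We shall look for an $(S,S)$-biset with this property.

## 5. A biset that is stable on both sides

An $(S,S)$-biset is a set with commuting left and right $S$-actions. For $P\le S$ and an injective $\varphi:P\to S$, put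
$$S\times_{(P,\varphi)}S=(S\times S)/\big((xg,y)\sim(x,\varphi(g)y),\ g\in P\big),\qquad s[x,y]t=[sx,yt].$$
For example, $P=S$, $\varphi=\mathrm{id}$ gives $S$ itself, and $P=1$ gives $S\times S$.

**Proposition (Broto–Levi–Oliver,** *The homotopy theory of fusion systems*, J. Amer. Math. Soc. 16 (2003), Prop. 5.5**).** If $\mathcal F$ is saturated, there is a finite $(S,S)$-biset $\Omega$ such that:

1. every transitive component is of the form $S\times_{(P,\varphi)}S$ with $P\le S$, $\varphi\in\mathrm{Hom}_{\mathcal F}(P,S)$;
2. for all $P\le S$ and $\varphi\in\mathrm{Hom}_{\mathcal F}(P,S)$, restricting one (fixed) of the two actions along $P\hookrightarrow S$ and along $\varphi$ gives isomorphic bisets;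
3. $|\Omega|/|S|\equiv1\pmod p$.

This is the only place where saturation enters. Put $N(s,t)=|\{u\in\Omega:su=ut\}|$.

**Step 5.1: first properties of $\Omega$.** The purpose is to translate 1 and 2 into statements about $N$. In $S\times_{(P,\varphi)}S$ the equation $[sx,y]=[x,yt]$ means that for some $g\in P$ we have $sx=xg$ and $yt=\varphi(g)y$, that is,
$$s=xgx^{-1},\qquad t=y^{-1}\varphi(g)y .$$

- *$N(s,t)\ne0$ implies $s\sim t$,* since then $s\sim g\sim\varphi(g)\sim t$.
- *Both actions on $\Omega$ are free.* If $t=1$ then $\varphi(g)=1$, so $g=1$ and $s=1$; if $s=1$ then $g=1$ and $t=1$.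

Let $\Omega^{op}$ be the set $\Omega$ with actions $s\cdot v\cdot t=t^{-1}vs^{-1}$. Since $s\cdot v=v\cdot t\iff tv=vs$, its counting function is $N(t,s)$. So the two properties just listed, and property 3, also hold for $\Omega^{op}$, while passing to $\Omega^{op}$ exchanges the roles of the two actions in 2. Replacing $\Omega$ by $\Omega^{op}$ if necessary, we assume that the stable action in 2 is the left one.

- *$N(s,t)$ depends on $s$ only through $s^{\mathcal F}$.* Let $\varphi:\langle s\rangle\to S$ be in $\mathcal F$. By 2 there is a bijection $\alpha:\Omega\to\Omega$ with $\alpha(gut)=\varphi(g)\alpha(u)t$ for $g\in\langle s\rangle$, $t\in S$. Then $su=ut\iff\varphi(s)\alpha(u)=\alpha(u)t$, so $N(s,t)=N(\varphi(s),t)$.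

**One-sided stability is not enough.** As a function of $t$, we know only that $N(s,t)$ is constant on $S$-classes (use $u\mapsto ux$). The following biset satisfies 1–3 and shows that no more is true in general. In the running example $D_8\le S_4=H$, put $Q=\langle d\rangle$ and
$$\Omega=H\ \sqcup\ (H\times_QS),\qquad H\times_QS=(H\times S)/\big((hg,y)\sim(h,gy),\ g\in Q\big).$$

- Property 1: $sh=ht$ iff $t=h^{-1}sh$, so the component of $h\in H$ is $S\times_{(S\cap hSh^{-1},\,\varphi)}S$ with $\varphi$ conjugation by $h^{-1}$. Similarly $s[h,1]=[h,1]t$ iff $t\in Q$ and $s=hth^{-1}$, so the component of $[h,1]$ is $S\times_{(S\cap hQh^{-1},\,\varphi)}S$ with the same kind of $\varphi$.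
- Property 2, on the left: if $\varphi$ is conjugation by $k\in H$, use $h\mapsto kh$ and $[h,y]\mapsto[kh,y]$.
- Property 3: $|\Omega|/|S|=24/8+(24\cdot8/2)/8=3+12=15\equiv1\pmod2$.

On $H$ the count for $(z,t)$ with $t\sim z$ is $|C_H(z)|=8$. On $H\times_QS$ it is half the number of pairs $(h,y)$ with $yty^{-1}\in Q$ and $h(yty^{-1})h^{-1}=z$. For $t=z$ there are none, as $z\notin Q$. For $t=d$ there are $4$ choices of $y\in C_S(d)$ and $8$ of $h$, giving $32/2=16$. So
$$N(z,z)=8,\qquad N(z,d)=N(z,d')=8+16=24 .$$
The operator $f\mapsto\frac1{|S|}\sum_tN(\cdot,t)f(t)$ sends $f$ to a function with value $f(z)+3f(d)+3f(d')$ at $z$. This is not a multiple of the average $(Pf)(z)$, so the identity $\mathrm{Res}\,\mathrm{Ind}=\pi P$ has no analogue for $\Omega$. In matrix terms, $N$ need not be symmetric, and the remedy is to replace it by $NN^T$.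

**Step 5.2: the symmetrized biset $U$.** The purpose is to realize $NN^T$ by a biset. Let $U=\Omega\times_S\Omega^{op}$. Unwinding the definition of $\Omega^{op}$, this is
$$U=(\Omega\times\Omega)/\big((ux,vx)\sim(u,v),\ x\in S\big),\qquad s[u,v]t=[su,t^{-1}v].$$
Put $K(s,t)=|\{w\in U:sw=wt\}|$. We have $s[u,v]=[u,v]t$, i.e. $[su,v]=[u,t^{-1}v]$, iff there is $r\in S$ with
$$su=ur\quad\text{and}\quad tv=vr,$$
and $r$ is unique because the right action on $\Omega$ is free. By the same freeness each class $[u,v]$ consists of $|S|$ pairs. Counting pairs according to $r$,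
$$K(s,t)=\frac1{|S|}\sum_{r\in S}N(s,r)N(t,r).\tag{5}$$
From this we read off:

- $K(s,t)$ depends only on the $\mathcal F$-classes of $s$ and of $t$, since $N$ is stable in its first argument.
- $K(s,t)=0$ unless $s\sim t$, since a nonzero term forces $s\sim r\sim t$. Writing $k(s)=K(s,s)$, we have $K(s,t)=k(s)$ for all $t\sim s$.
- Both actions on $U$ are free. If $s[u,v]=[u,v]$, then $su=ur$ and $v=vr$, so $r=1$, $su=u$ and $s=1$. If $[u,v]t=[u,v]$, then $u=ur$ and $tv=vr$, so $r=1$ and $t=1$.
- $|U|=|\Omega|^2/|S|$, so $|U/S|=|U|/|S|=(|\Omega|/|S|)^2$ is prime to $p$.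

In the example, $k(z)=\frac18(8^2+24^2+24^2)=152$, and $K(z,z)=K(z,d)=K(z,d')=152$.

## 6. The transfer operator is $\pi$ times the orthogonal projection

For a class function $f$ on $S$ let
$$(Tf)(s)=\frac1{|S|}\sum_{t\in S}K(s,t)f(t).$$

**Step 6.1: $T$ maps $R$ into $L$.** This step provides integrality. By linearity let $f$ be the character of a $\mathbb CS$-module $M$. We show that $Tf$ is the character of the left $\mathbb CS$-module $\mathbb CU\otimes_{\mathbb CS}M$. Since the right action on $U$ is free, choose representatives $u_i$ of $U/S$; then $\mathbb CU\otimes_{\mathbb CS}M=\bigoplus_iu_i\otimes M$. The element $s$ maps $u_i\otimes M$ to $u_j\otimes M$, where $su_i\in u_jS$, and contributes to the trace only if $j=i$. In that case $su_i=u_ir_i$ with a unique $r_i\in S$, $s(u_i\otimes m)=u_i\otimes r_im$, and the contribution is $f(r_i)$. Replacing $u_i$ by $u_ix$ replaces $r_i$ by $x^{-1}r_ix$, which does not change $f(r_i)$. Averaging over the $|S|$ elements of each $u_iS$, the trace of $s$ is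
$$\frac1{|S|}\sum_{t\in S}|\{w\in U:sw=wt\}|\,f(t)=(Tf)(s).$$
So $Tf\in R$. It is $\mathcal F$-stable because $K(s,t)$ depends on $s$ only through $s^{\mathcal F}$. Hence $Tf\in L$.

**Step 6.2: $T=\pi P$.** This step uses two-sided stability. Since $K(s,t)=k(s)$ for $t\sim s$ and $K(s,t)=0$ otherwise,
$$Tf=\pi\cdot Pf,\qquad \pi(s)=\frac{k(s)\,|s^{\mathcal F}|}{|S|}=(T1)(s).\tag{6}$$
So $\pi=T1\in L$.

**Step 6.3: $\pi$ is nowhere divisible by $p$.** Taking $M$ trivial in Step 6.1, $\pi$ is the permutation character of $S$ on $U/S$, so $\pi(s)$ is the number of fixed points of $s$ there. As $\langle s\rangle$ is a $p$-group, all its non-trivial orbits have length divisible by $p$, and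
$$\pi(s)\equiv|U/S|\not\equiv0\pmod p\qquad\text{for all }s\in S.\tag{7}$$

In the example $\pi(z)=152\cdot3/8=57$ and $|U/S|=15^2=225$; both are odd.

## 7. The class sizes: $p\nmid c(s)$

This section proves the first half of (4). Let $s\in\mathcal F^z$. If $sw=ws$ and $c\in C_S(s)$, then $s(cw)=c(sw)=(cw)s$. So $C_S(s)$ acts by left multiplication on $\{w\in U:sw=ws\}$, and this action is free. Hence $|C_S(s)|$ divides $k(s)$.

By (6), $k(s)|s^{\mathcal F}|=|S|\pi(s)$, and this is nonzero with $p\nmid\pi(s)$ by (7). Taking $p$-parts, $k(s)_p\,|s^{\mathcal F}|_p=|S|$. Since $|C_S(s)|$ divides $k(s)_p$, the number $|s^{\mathcal F}|_p$ divides $|S:C_S(s)|$. But $|s^{\mathcal F}|=c(s)\,|S:C_S(s)|$ with $c(s)$ an integer. Therefore $p\nmid c(s)$.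

## 8. The Gram determinant: an orthogonal splitting over $\mathbb Z_{(p)}$

This section proves the second half of (4). Let $A=\mathbb Z_{(p)}$, and let $AR$, $AL$ be the $A$-spans of $R$, $L$ inside class functions. They are free $A$-modules with bases $\mathrm{Irr}(S)$ and $B$. Also, $AL$ is the set of all $\mathcal F$-stable elements of $AR$: if $f\in AR$ is stable, then $mf\in R$ for some integer $m$ prime to $p$, and $mf$ is stable, so $mf\in L$ and $f\in AL$.

It is worth seeing what would not suffice. That $AL$ is a direct summand of $AR$ is automatic, since $AR/AL$ is torsion-free, and it says nothing about $\det G$: the sublattice of $\mathbb Z^2$ spanned by $(1,1)$ is a direct summand, with Gram determinant $2$. We need a complement *orthogonal* to $AL$, which is why the previous section insisted on $T=\pi P$.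

**Step 8.1: multiplication by $\pi$ is an automorphism of $AL$.** The purpose is to be able to divide by $\pi$. Since $\pi\in L$ and $L$ is a ring, multiplication by $\pi$ is an $A$-linear endomorphism of $AL$, and its determinant may be computed over $\mathbb C$. By Step 3.2, $\mathbb CL$ is the space of all functions constant on $\mathcal F$-classes. There multiplication by $\pi$ has the eigenbasis $1_{s^{\mathcal F}}$ with eigenvalues $\pi(s)$, $s\in\mathcal F^z$. Its determinant $\prod_s\pi(s)$ is an integer prime to $p$ by (7), hence a unit of $A$.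

**Step 8.2: $P(AR)=AL$.** The purpose is to show that orthogonal projection preserves $p$-integrality. Let $f\in AR$. By Step 6.1, $Tf\in AL$, so by Step 8.1 $Tf=\pi h$ with $h\in AL$. By (6), $\pi\cdot Pf=\pi h$. Since $\pi$ vanishes nowhere, $Pf=h\in AL$. Conversely $P$ is the identity on $AL$.

**Step 8.3: the splitting.** $P$ is idempotent, and it is self-adjoint because
$$\langle Pf,g\rangle=\frac1{|S|}\sum_{C}\frac1{|C|}\Big(\sum_{t\in C}f(t)\Big)\Big(\sum_{t\in C}\overline{g(t)}\Big)=\langle f,Pg\rangle,$$
the outer sum running over the $\mathcal F$-classes $C$. Put $M=\ker P\cap AR$. For $f\in AR$ we have $f=Pf+(f-Pf)$ with $Pf\in AL$ and $f-Pf\in M$. If $h\in AL$ and $m\in M$, then $\langle h,m\rangle=\langle Ph,m\rangle=\langle h,Pm\rangle=0$. So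
$$AR=AL\perp M,$$
an orthogonal direct sum. As a submodule of a finitely generated free module over the principal ideal domain $A$, $M$ is free.

**Step 8.4: determinants.** On $AR$ the form is $A$-valued and bilinear (coordinates in $\mathrm{Irr}(S)$ are real), with Gram matrix $I$ in the basis $\mathrm{Irr}(S)$. In the basis consisting of $B$ and a basis of $M$, the Gram matrix is block diagonal with blocks $G$ and $G_M$. If $E\in GL(A)$ is the change of basis, then $\det G\cdot\det G_M=(\det E)^2\in A^\times$ (with $\det G_M=1$ if $M=0$). Both factors lie in $A$, so $\det G\in A^\times$, that is, $p\nmid\det G$.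

**End of the proof of Theorem 1.** Section 7 and Step 8.4 give (4). By (3), $\det(X\overline X^T)\prod_sc(s)=\det G\prod_s|C_S(s)|$. Taking $p$-parts, $\det(X\overline X^T)_p=\prod_s|C_S(s)|$. $\qquad\blacksquare$

**Proof of Theorem 2(b).** By Theorem 2(a), $\det(X\overline X^T)$ is a power of $p$, so it equals its own $p$-part, which is $\prod_s|C_S(s)|$ by Theorem 1. Then (3) forces $\det G=\prod_sc(s)$. The matrix $X$ is invertible and $G=XD\overline X^T$ by (2), so $G^{-1}=(\overline X^T)^{-1}D^{-1}X^{-1}$ and
$$\overline X^TG^{-1}X=D^{-1}=\mathrm{diag}\big(|S|/|s^{\mathcal F}|\big)=\mathrm{diag}\big(|C_S(s)|/c(s)\big).$$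
Finally $p\nmid c(s)$ is Section 7, and $G\in GL_n(\mathbb Z_{(p)})$ because $G$ has integer entries and $p\nmid\det G$. $\qquad\blacksquare$

## 9. Non-saturated systems on abelian groups

It remains to prove Theorem 2(c). The next step sets up a family in which both integers in (3) are products of orbit sizes.

**Step 9.1: the family.** Let $S$ be abelian, $1\ne\Gamma\le\mathrm{Aut}(S)$ a $p$-subgroup, and let $\mathcal F$ have as morphisms $P\to Q$ all restrictions $\gamma|_P$ with $\gamma\in\Gamma$, $\gamma(P)\le Q$. This is a fusion system: conjugations in $S$ are inclusions, and restrictions of elements of $\Gamma$ can be composed, and inverted on their images. It is not saturated: $S$ is fully normalized, but $\mathrm{Aut}_S(S)=1$ is not a Sylow $p$-subgroup of $\mathrm{Aut}_{\mathcal F}(S)=\Gamma$.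

Every element is fully centralized with $C_S(s)=S$, and $s^{\mathcal F}$ is the $\Gamma$-orbit of $s$, so $c(s)=|s^{\mathcal F}|$. Stable means $\Gamma$-invariant. Since $\Gamma$ permutes $\mathrm{Irr}(S)$, the $\Gamma$-orbit sums on $\mathrm{Irr}(S)$ form a basis of $L$. These sums are orthogonal, and $G$ is diagonal with the orbit sizes as entries. By (3),
$$\det(X\overline X^T)=\prod_{s\in\mathcal F^z}|C_S(s)|\cdot\frac{\prod_{\mathcal O\in\mathrm{Irr}(S)/\Gamma}|\mathcal O|}{\prod_{\mathcal O\in S/\Gamma}|\mathcal O|}.\tag{8}$$

**Step 9.2: both signs of the exponent occur.** Let $S=V=\mathbb F_p^3$, let $W<V$ be a plane, and let $\Gamma$ be the group of all automorphisms acting trivially on $W$ and on $V/W$. Its elements are $v\mapsto v+h(v+W)$ with $h\in\mathrm{Hom}(V/W,W)$, so $\Gamma\cong C_p^2$.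

- *On $V$.* The $p^2$ elements of $W$ are fixed. If $v\notin W$, then $h(v+W)$ takes every value in $W$, so the orbit of $v$ is the coset $v+W$. There are $p-1$ such orbits, of size $p^2$. The product of the orbit sizes is $p^{2(p-1)}$.
- *On $\mathrm{Irr}(V)\cong V^*$.* A functional $\lambda$ is sent to functionals $\lambda+\lambda\circ h$, where $h$ is viewed as a map on $V$ killing $W$. If $\lambda|_W=0$, then $\lambda$ is fixed; there are $p$ of these. If $\lambda|_W\ne0$, then $\lambda\circ h$ runs over all $p$ functionals vanishing on $W$, so the orbit consists of all $p$ functionals with the same restriction to $W$. There are $p^2-1$ such orbits. The product is $p^{p^2-1}$.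

The factor in (8) is $p^{(p^2-1)-2(p-1)}=p^{(p-1)^2}\ne1$. For $p=2$: the orbit sizes on $V$ are $1,1,1,1,4$ and on $V^*$ they are $1,1,2,2,2$, with ratio $8/4=2$.

Now let the same $\Gamma$ act on $S=V^*\cong C_p^3$ by the dual action. Then $\mathrm{Irr}(S)\cong V$ as a $\Gamma$-set, the two products are exchanged, and the factor is $p^{-(p-1)^2}$.

**Step 9.3: the converse fails.** Let $S=\langle a\rangle\times\langle b\rangle\cong C_2^2$ and let $\Gamma$ have order $2$, generated by the swap $a\leftrightarrow b$. The orbits on $S$ are $\{1\},\{a,b\},\{ab\}$. Let $\lambda,\mu$ be the linear characters with $\lambda(a)=-1,\lambda(b)=1$ and $\mu(a)=1,\mu(b)=-1$; the orbits on $\mathrm{Irr}(S)$ are $\{1\},\{\lambda,\mu\},\{\lambda\mu\}$. The factor in (8) is $2/2=1$, so $\det(X\overline X^T)=4^3=\prod|C_S(s)|$, although $\mathcal F$ is not saturated. Directly, with rows $1,\lambda+\mu,\lambda\mu$ and columns $1,a,ab$,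
$$X=\begin{pmatrix}1&1&1\\2&0&-2\\1&-1&1\end{pmatrix},\qquad\det X=-2-4-2=-8,\qquad(-8)^2=64 .$$
Here $\det G=2$ and $c(a)=2$ are both divisible by $p=2$: the second assertion of Theorem 1 fails for this $\mathcal F$, and the determinant formula holds only because the two failures cancel. This completes the proof of Theorem 2. $\qquad\blacksquare$
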